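\title{A dichotomy for the Gowers norms of quasimultiplicative sequences}

\begin{abstract}
A sequence $f$ is $q$-quasimultiplicative if it is multiplicative across every sufficiently long run of zeros in the base-$q$ expansion of its argument. We prove that such a sequence with values in the closed unit disc is either one of the $q-1$ characters $n\mapsto e^{2\pi i an/(q-1)}$, or all of its Gowers norms $\|f\|_{U^s[N]}$ decay like a power of $N$. This proves a conjecture stated in a paper of Fan and Konieczny, which predicts such decay whenever the linear exponential sums of $f$ decay like a power of $N$. We also show that the exponent can be chosen in terms of $q$, $s$, the length of the run of zeros and the rate of decay of $q-1$ particular exponential sums, and that the dependence on this rate cannot be removed.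
\end{abstract}

\section{Introduction}\label{sec:intro}

Throughout, $q\ge 2$ is an integer, $\mathbb{N}_0=\{0,1,2,\dots\}$, $[N]=\{0,1,\dots,N-1\}$, $e(t)=e^{2\pi i t}$, and $\mathbb{E}_{n<N}=\frac1N\sum_{n=0}^{N-1}$; more generally, $\mathbb{E}$ denotes the average over a finite set. We write $\mathbb{U}$ for the unit circle and $\mathbb{D}$ for the closed unit disc in $\mathbb{C}$. A quantity depending on $N$ has \emph{power decay} if it is $\ll N^{-\eta}$ for some $\eta>0$, with $\eta$ and the implied constant independent of $N$.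

\subsection*{Quasimultiplicative sequences}
A sequence $f\colon\mathbb{N}_0\to\mathbb{D}$ is \emph{$q$-quasimultiplicative with parameter $r\ge0$} if
\begin{equation}\label{eq:qm}
f(m+q^{t+r}n)=f(m)f(n)\qquad\text{for all } t\ge 0 \text{ and all } m,n\in\mathbb{N}_0 \text{ with } m<q^t,
\end{equation}
and \emph{$q$-quasimultiplicative} (in the sense of Kropf and Wagner) if this holds for some integer $r\ge0$. In base $q$, the number $m+q^{t+r}n$ consists of the digits of $m$ padded to length $t$, then $r$ zeros, then the digits of $n$. So \eqref{eq:qm} says that an expansion may be cut at any run of $r$ zeros, and that $f$ is the product of its values on the two pieces. It says nothing about expansions without such a run. Three examples will accompany us.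
\begin{itemize}
\item Let $s_q(n)$ be the sum of the base-$q$ digits of $n$ and let $\beta\in\mathbb{R}$. Then $f_\beta(n)=e(\beta s_q(n))$ has parameter $r=0$, since $s_q(m+q^tn)=s_q(m)+s_q(n)$ for $m<q^t$. For $q=2$ and $\beta=1/2$ this is the Thue--Morse sequence $\tau(n)=(-1)^{s_2(n)}$.
\item Let $q=2$ and $f(n)=(-1)^{\nu(n)}$, where $\nu(n)$ counts the pairs of adjacent digits $11$ in $n$. No such pair straddles a zero, so $r=1$ is admissible; $r=0$ is not, because $f(1+2\cdot1)=-1\ne f(1)f(1)$.
\item For $a\in\mathbb{Z}$, the character $\chi_a(n)=e\big(an/(q-1)\big)$ satisfies \eqref{eq:qm} for every $r$, because $q^{t+r}\equiv1\pmod{q-1}$. It depends only on $a$ modulo $q-1$, so there are $q-1$ such sequences; for $q=2$ there is only the constant $1$.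
\end{itemize}

\subsection*{Gowers norms}
Let $s\ge1$ and $f\colon\mathbb{N}_0\to\mathbb{C}$. Write $f_N$ for $f\cdot 1_{[N]}$, extended by $0$ to $\mathbb{Z}$, write $\mathcal{C}$ for complex conjugation, and put $\omega\cdot h=\sum_i\omega_ih_i$ and $|\omega|=\sum_i\omega_i$ for $\omega\in\{0,1\}^s$. The Gowers uniformity norm of $f$ on $[N]$ is defined by
\begin{equation}\label{eq:gowers}
\|f\|_{U^s[N]}^{2^s}=\frac{\sum_{n,h_1,\dots,h_s\in\mathbb{Z}}\ \prod_{\omega\in\{0,1\}^s}\mathcal{C}^{|\omega|}f_N(n+\omega\cdot h)}{\sum_{n,h_1,\dots,h_s\in\mathbb{Z}}\ \prod_{\omega\in\{0,1\}^s}1_{[N]}(n+\omega\cdot h)} .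
\end{equation}
We treat $n$ and the $h_i$ on the same footing. For $x=(x_0,\dots,x_s)\in\mathbb{Z}^{s+1}$, the $2^s$ integers $\langle x,\omega\rangle=x_0+\sum_{i=1}^s\omega_ix_i$ are the \emph{vertices} of $x$. If all vertices are nonnegative, put
\[
W_f(x)=\prod_{\omega\in\{0,1\}^s}\mathcal{C}^{|\omega|}f(\langle x,\omega\rangle).
\]
Let $\Omega_N$ be the set of $x\in\mathbb{Z}^{s+1}$ with all vertices in $[N]$. Only these points contribute to the two sums in \eqref{eq:gowers}, so
\begin{equation}\label{eq:average}
\|f\|_{U^s[N]}^{2^s}=\mathbb{E}_{x\in\Omega_N}W_f(x).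
\end{equation}
For $s=1$ the vertices $x_0$ and $x_0+x_1$ range independently over $[N]$, and $\|f\|_{U^1[N]}=|\mathbb{E}_{n<N}f(n)|$. For $s=2$ one averages $f(n)\overline{f(n+h_1)}\,\overline{f(n+h_2)}f(n+h_1+h_2)$.

The norm $U^s$ detects polynomial phases of degree below $s$. If $P$ is a real polynomial of degree at most $s-1$, then $W_{e(P)}\equiv1$, so $e(P)$ has the largest norm that a bounded sequence can have, and $|\mathbb{E}_{n<N}f(n)e(P(n))|\le2\|f\|_{U^s[N]}$ for every $f$ (Lemma~\ref{lem:norm}). Thus decay of $\|f\|_{U^s[N]}$ for all $s$ forces decay of the correlations of $f$ with polynomial phases of every degree.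

For general bounded sequences, information on linear phases alone says nothing about $U^3$. The sequence $e(\sqrt2n^2)$ has $U^3[N]$ norm $1$, while $S=\sum_{n<N}e(\sqrt2n^2+\alpha n)$ is small uniformly in $\alpha$. Indeed, let $d(t)$ be the distance from $t$ to $\mathbb{Z}$. Expanding $|S|^2$ over pairs $n,n+h$ and summing geometric progressions in $n$ gives $|S|^2\le N+\sum_{0<|h|<N}1/(2d(\sqrt8h))$. If $p$ is the integer nearest to $\sqrt8h$, then $|8h^2-p^2|\ge1$ gives $d(\sqrt8h)\ge1/(7|h|)$. So the points $\sqrt8h$, $|h|<N$, are $1/(14N)$-separated modulo $1$, and $|S|^2\le N+2\sum_{j\le2N}7N/j\ll N\log(2N)$.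

The question is whether the digital structure \eqref{eq:qm} rules out this behavior. The following conjecture is posed in the paper of Fan and Konieczny \cite{FK}.

\medskip
\noindent\textbf{Conjecture.} \emph{Let $f\colon\mathbb{N}_0\to\mathbb{U}$ be a $q$-quasimultiplicative sequence such that, for some $c>0$,
\begin{equation}\label{eq:fourier}
\sup_{\alpha\in\mathbb{R}}\big|\mathbb{E}_{n<N}f(n)e(\alpha n)\big|\ll N^{-c}.
\end{equation}
Then for every $s\ge1$ there is $c_s>0$ such that $\|f\|_{U^s[N]}\ll N^{-c_s}$. The implied constants may depend on $f$ and $s$ but not on $N$.}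
\medskip

To guess the answer, ask which polynomial phases can satisfy \eqref{eq:qm}. A quasimultiplicative sequence satisfies $f(qn)=f(n)$ (Lemma~\ref{lem:basic}). For $f(n)=e(\alpha n)$ this means $(q-1)\alpha\in\mathbb{Z}$, that is, $f=\chi_a$; for $e(\alpha n^2)$ it means $(q^2-1)\alpha\in\mathbb{Z}$, which excludes $\alpha=\sqrt2$. One is led to expect that the characters $\chi_a$ are the only obstruction. They violate \eqref{eq:fourier}, so the conjecture should hold. What is less evident is that merely being different from the $\chi_a$, with no quantitative assumption, already gives power decay.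

\subsection*{Results}

\begin{theorem}[Dichotomy]\label{thm:dichotomy}
Let $f\colon\mathbb{N}_0\to\mathbb{D}$ be $q$-quasimultiplicative. Exactly one of the following holds.
\begin{itemize}
\item[(i)] $f=\chi_a$ for some $a\in\mathbb{Z}$. In this case $\|f\|_{U^s[N]}=1$ for all $s\ge2$ and all $N\ge1$.
\item[(ii)] For every $s\ge1$ there is $c_s>0$ with $\|f\|_{U^s[N]}\ll_sN^{-c_s}$.
\end{itemize}
\end{theorem}

In (ii) the exponent depends on $f$ and $s$, and the implied constant on $s$ only. The conjecture follows at once: if $f=\chi_a$, then $|\mathbb{E}_{n<N}f(n)e(-an/(q-1))|=1$ for all $N$, contrary to \eqref{eq:fourier}, so (ii) holds. The hypothesis \eqref{eq:fourier} has been used only to exclude $q-1$ sequences. Its quantitative content controls the exponent, and for this a small part of \eqref{eq:fourier} suffices: the frequencies $\alpha=-a/(q-1)$ and the lengths $N=q^L$.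

\begin{theorem}[Uniform exponent]\label{thm:uniform}
For all $q\ge2$, $r\ge0$, $s\ge1$ and $c>0$ there is $c_s=c_s(q,r,s,c)>0$ such that the following holds. If $f\colon\mathbb{N}_0\to\mathbb{D}$ is $q$-quasimultiplicative with parameter $r$, and for each $a\in\{0,\dots,q-2\}$
\begin{equation}\label{eq:hyp}
\mathbb{E}_{n<q^L}f(n)\overline{\chi_a(n)}=O_f(q^{-cL})\qquad(L\to\infty),
\end{equation}
then $\|f\|_{U^s[N]}\le C_sN^{-c_s}$ for all $N\ge1$, where $C_s=\big(2+2^{2s+1}(s+1)^{s+2}\big)^{1/2^s}$.
\end{theorem}

Neither $c_s$ nor $C_s$ depends on the implied constant in \eqref{eq:hyp}.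

\begin{theorem}[Equivalences and sharpness]\label{thm:sharp}
Let $f\colon\mathbb{N}_0\to\mathbb{D}$ be $q$-quasimultiplicative.
\begin{itemize}
\item[(a)] The following are equivalent:
\begin{itemize}
\item[(1)] $f\ne\chi_a$ for all $a\in\mathbb{Z}$;
\item[(2)] $\|f\|_{U^s[N]}$ has power decay for all $s\ge1$;
\item[(3)] $\|f\|_{U^s[N]}$ has power decay for some $s\ge2$;
\item[(4)] $\sup_{\alpha\in\mathbb{R}}|\mathbb{E}_{n<N}f(n)e(\alpha n)|$ has power decay;
\item[(5)] for every $d\ge1$, $\sup_P|\mathbb{E}_{n<N}f(n)e(P(n))|$ has power decay, the supremum being over real polynomials $P$ of degree at most $d$.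
\end{itemize}
\item[(b)] Decay faster than a power is impossible: if $|f|=1$ and $s\ge2$, then $\|f\|_{U^s[N]}\ge2^{-s/2^s}N^{-(s-1)/2^s}$.
\item[(c)] The exponent in Theorem~\ref{thm:uniform} must depend on $c$: for fixed $q$ and $s$, no exponent $c_s>0$ gives $\|f\|_{U^s[N]}\ll_fN^{-c_s}$ simultaneously for all $f$ with parameter $r=0$ that differ from every $\chi_a$.
\end{itemize}
\end{theorem}

\subsection*{The method}
Call $\xi\in\mathbb{N}_0^{s+1}$ a \emph{witness} for $f$ if $W_f(\xi)\ne1$. Theorem~\ref{thm:dichotomy} splits into two statements. One witness gives power decay, because a copy of it can be switched on and off independently at a positive proportion of the digit scales of a typical point of $\Omega_N$; this is shown for the Thue--Morse sequence in Section~\ref{sec:model} and in general in Section~\ref{sec:witness}. If there is no witness, then $f$ is a polynomial phase, and \eqref{eq:qm} forces $f=\chi_a$ (Section~\ref{sec:rigid}). Theorem~\ref{thm:uniform} follows by compactness once one knows that \eqref{eq:hyp} keeps $f$ away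 from the characters, and this comes from a renewal equation for the averages in \eqref{eq:hyp} (Section~\ref{sec:uniform}). Theorem~\ref{thm:sharp} is proved in Section~\ref{sec:sharp}.

\section{Basic properties}\label{sec:basic}

\begin{lemma}\label{lem:basic}
Let $f\colon\mathbb{N}_0\to\mathbb{D}$ satisfy \eqref{eq:qm} with parameter $r$.
\begin{itemize}
\item[(a)] $f$ satisfies \eqref{eq:qm} with every parameter $r'\ge r$.
\item[(b)] Either $f\equiv0$ or $f(0)=1$.
\item[(c)] $f(qn)=f(n)$ for all $n\in\mathbb{N}_0$.
\item[(d)] $f\overline{\chi_a}$ satisfies \eqref{eq:qm} with parameter $r$ for every $a\in\mathbb{Z}$.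
\end{itemize}
\end{lemma}

\begin{proof}
(a) If $m<q^t$, then $m<q^{t+r'-r}$; apply \eqref{eq:qm} with $t+r'-r$ in place of $t$.
(b) Taking $m=n=0$ gives $f(0)=f(0)^2$. If $f(0)=0$, then $n=0$ gives $f(m)=f(m)f(0)=0$ for all $m$.
(c) We may assume $f(0)=1$. Taking $m=0$ gives $f(q^{t+r}n)=f(n)$ for all $t\ge0$. Using this with $t=0$ and then $t=1$, we get $f(qn)=f(q^r\cdot qn)=f(q^{1+r}n)=f(n)$.
(d) The sequence $\overline{\chi_a}=\chi_{-a}$ satisfies \eqref{eq:qm} with parameter $r$, and \eqref{eq:qm} is preserved under products.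
\end{proof}

\begin{lemma}\label{lem:count}
If $x\in\Omega_N$, then $|x_i|<N$ for $1\le i\le s$. Moreover,
\[
\Big(\frac{N}{s+1}\Big)^{s+1}\le|\Omega_N|\le2^sN^{s+1}.
\]
\end{lemma}

\begin{proof}
Both $x_0$ and $x_0+x_i$ are vertices of $x$, hence lie in $[N]$. This gives the first claim and the upper bound $N(2N)^s$. Let $M=\lceil N/(s+1)\rceil$. If all coordinates of $x$ lie in $[M]$, then every vertex lies between $0$ and $(s+1)(M-1)<N$. So $|\Omega_N|\ge M^{s+1}$.
\end{proof}

The next lemma holds for arbitrary sequences. Let $\Lambda_s$ denote the numerator in \eqref{eq:gowers}.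

\begin{lemma}\label{lem:norm}
Let $f\colon\mathbb{N}_0\to\mathbb{C}$ and $N\ge1$.
\begin{itemize}
\item[(a)] We have $\Lambda_1=|\sum_{n<N}f(n)|^2$. For $s\ge2$ and $h'\in\mathbb{Z}^{s-1}$ put $g_{h'}(n)=\prod_{\omega'\in\{0,1\}^{s-1}}\mathcal{C}^{|\omega'|}f_N(n+\omega'\cdot h')$. Then
\begin{equation}\label{eq:recursion}
\Lambda_s=\sum_{h'}\Big|\sum_ng_{h'}(n)\Big|^2,\qquad\Lambda_{s-1}=\sum_{h'}\sum_ng_{h'}(n).
\end{equation}
In particular, $\Lambda_s\ge0$, so \eqref{eq:gowers} defines a nonnegative real number.
\item[(b)] Let $s\ge 1$ and let $P$ be a real polynomial of degree at most $s-1$. Then $W_{fe(P)}=W_f$, hence $\|fe(P)\|_{U^s[N]}=\|f\|_{U^s[N]}$, and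
\begin{equation}\label{eq:mean}
|\mathbb{E}_{n<N}f(n)e(P(n))|\le2\|f\|_{U^s[N]}.
\end{equation}
\end{itemize}
\end{lemma}

\begin{proof}
(a) Write $h=(h',h_s)$ and separate the vertices with $\omega_s=0$ from those with $\omega_s=1$. The product in \eqref{eq:gowers} becomes $g_{h'}(n)\overline{g_{h'}(n+h_s)}$, and summing over $n$ and $h_s$ gives the first identity in \eqref{eq:recursion}. The same computation with $f_N$ in place of $g_{h'}$ gives $\Lambda_1$. The second identity is the definition of $\Lambda_{s-1}$.

(b) We have $W_{fe(P)}(x)=W_f(x)\,e\big(\sum_\omega(-1)^{|\omega|}P(\langle x,\omega\rangle)\big)$. The alternating sum equals $(-1)^s\Delta_{x_1}\cdots\Delta_{x_s}P(x_0)$, where $\Delta_hP(n)=P(n+h)-P(n)$. Each $\Delta_h$ lowers the degree by at least one and annihilates constants, so the sum vanishes. It remains to prove \eqref{eq:mean} for $P=0$. Let $\mu=|\mathbb{E}_{n<N}f(n)|$. We show by induction that $\Lambda_s\ge2^{-(2^s-s-1)}N^{s+1}\mu^{2^s}$. For $s=1$ this is an equality. For $s\ge2$, the function $g_{h'}$ vanishes unless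 all $|h_i|<N$, so at most $(2N)^{s-1}$ values of $h'$ contribute to \eqref{eq:recursion}, and the Cauchy--Schwarz inequality gives
\[
\Lambda_s\ge\frac{\Lambda_{s-1}^2}{(2N)^{s-1}}\ge\frac{2^{-(2^s-2s)}N^{2s}\mu^{2^s}}{2^{s-1}N^{s-1}}=2^{-(2^s-s-1)}N^{s+1}\mu^{2^s}.
\]
Dividing by $|\Omega_N|\le2^sN^{s+1}$ yields $\|f\|_{U^s[N]}^{2^s}\ge2^{-(2^s-1)}\mu^{2^s}\ge(\mu/2)^{2^s}$.
\end{proof}

\section{A model case: the Thue--Morse sequence and $s=2$}\label{sec:model}

Let $q=2$, $s=2$ and $f=\tau$, so that $r=0$ and
\[
W_\tau(x)=\tau(x_0)\,\tau(x_0+x_1)\,\tau(x_0+x_2)\,\tau(x_0+x_1+x_2).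
\]
We ignore the shape of $\Omega_N$ for now and look for cancellation in the average of $W_\tau$ over a cube $[2^\ell]^3$.

The mean of $\tau$ over $[2^\ell]$ is easy to compute because $\tau$ is a product over independent digits. This fails for $W_\tau$: the vertices are sums, and carries link the digits. For example, $(0,3,1)=(0,1,1)+2\cdot(0,1,0)$, and
\[
W_\tau(0,3,1)=\tau(0)\tau(3)\tau(1)\tau(4)=1,\qquad W_\tau(0,1,1)\,W_\tau(0,1,0)=(-1)\cdot1 .
\]
We do not try to follow the carries. Instead we use only those places in the expansion of $x$ where all three coordinates have zeros that absorb them.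

The point $\xi=(0,1,1)$ has vertices $0,1,1,2$, so $W_\tau(\xi)=\tau(0)\tau(1)\tau(1)\tau(2)=-1$ and $\xi$ is a witness. Take $\ell=4K$ and cut the digits into blocks of length four: $x=\sum_{j<K}16^jb_j$ with $b_j\in[16]^3$. Call the block $j$ \emph{special} if $b_j=4\varepsilon\xi$ with $\varepsilon\in\{0,1\}$, that is, $b_j=(0,0,0)$ or $b_j=(0,4,4)$. Consider a vertex of $x$ when block $j$ is special. The lower blocks contribute at most $3(16^j-1)<2^{4j+2}$, so they reach only the two lowest positions $4j$ and $4j+1$ of the block. The higher blocks contribute a multiple of $2^{4j+4}$. The block itself contributes $2^{4j+2}\varepsilon\langle\xi,\omega\rangle$, and $\langle\xi,\omega\rangle\le2$ fits into the two remaining positions $4j+2$ and $4j+3$. At these positions the four vertices read $00,00,00,00$ if $\varepsilon=0$ and $00,01,01,10$ if $\varepsilon=1$, and no other digit of any vertex depends on $\varepsilon$. Switching $\varepsilon$ changes the four digit sums by $0,1,1,1$ in absolute value, so it reverses the sign of $W_\tau(x)$.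

On the set of $x$ with at least one special block, switch $\varepsilon$ in the lowest special block. This map is an involution and reverses the sign of $W_\tau$, so these points contribute $0$ in total. Each block is special with probability $2/16^3=2^{-11}$, independently, and therefore
\[
\big|\mathbb{E}_{x\in[16^K]^3}W_\tau(x)\big|\le(1-2^{-11})^K ,
\]
a small negative power of the side length $16^K$.

The general case differs in four ways. If $r>0$, the witness must be surrounded by $r$ zeros on either side. If $W_f(\xi)\ne-1$, one switch gains only the factor $|1+W_f(\xi)|/2<1$, and all special blocks must be used. The set $\Omega_N$ must be tiled by translated cubes. Finally, a witness must be shown to exist.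

\section{One witness gives power decay}\label{sec:witness}

The function $W_f$ inherits \eqref{eq:qm}, provided that the size condition is imposed on the vertices and not only on the coordinates.

\begin{lemma}\label{lem:split}
Let $f$ satisfy \eqref{eq:qm}, let $t\ge0$, and let $y,z\in\mathbb{Z}^{s+1}$ satisfy $0\le\langle y,\omega\rangle<q^t$ and $\langle z,\omega\rangle\ge0$ for all $\omega$. Then $W_f(y+q^{t+r}z)=W_f(y)W_f(z)$.
\end{lemma}

\begin{proof}
The vertices of $y+q^{t+r}z$ are $\langle y,\omega\rangle+q^{t+r}\langle z,\omega\rangle$. Apply \eqref{eq:qm} to each of them and multiply.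
\end{proof}

\begin{proposition}\label{prop:witness}
Let $f\colon\mathbb{N}_0\to\mathbb{D}$ satisfy \eqref{eq:qm} and $f(0)=1$. Let $s\ge1$, let $\xi\in\mathbb{N}_0^{s+1}$ satisfy $W:=W_f(\xi)\ne1$, and let $\rho\in[\,|1+W|/2,1)$. Let $k,w\ge1$ be integers with $q^k\ge s+1$ and $\xi_0+\dots+\xi_s<q^w$. Put
\[
B=k+2r+w,\qquad\delta=1-2(1-\rho)q^{-B(s+1)},\qquad\gamma=\frac{\log_q(1/\delta)}{2B}>0 .
\]
Then $\|f\|_{U^s[N]}^{2^s}\le\big(2+2^{2s+1}(s+1)^{s+2}\big)N^{-\gamma}$ for all $N\ge1$.
\end{proposition}

The interval for $\rho$ is nonempty because $|W|\le1$ and $W\ne1$ give $|1+W|<2$. The exponent $\gamma$ depends on $f$ only through $r$, $\xi$ and $\rho$; the freedom to take $\rho$ larger than $|1+W|/2$ will be used in Section~\ref{sec:uniform}. A block has $B$ digits: $k$ for the carries of a sum of $s+1$ numbers, $w$ for the vertices of $\xi$, and twice $r$ for the two gaps (Figure~\ref{fig:block}).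

\begin{figure}[ht]
\centering
\begin{tikzpicture}[scale=0.92]
\draw (0,0) rectangle (12.4,0.8);
\draw[dashed] (2.2,0) -- (2.2,0.8);
\foreach \x in {4,5.8,8.2,10.2} \draw (\x,0) -- (\x,0.8);
\node at (1.1,0.4) {\footnotesize lower blocks};
\node at (3.1,0.4) {\footnotesize carries};
\node at (4.9,0.4) {\footnotesize $0\cdots0$};
\node at (7,0.4) {\footnotesize $\varepsilon_j\langle\xi,\omega\rangle$};
\node at (9.2,0.4) {\footnotesize $0\cdots0$};
\node at (11.3,0.4) {\footnotesize higher blocks};
\node at (3.1,1.1) {\footnotesize $k$};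
\node at (4.9,1.1) {\footnotesize $r$};
\node at (7,1.1) {\footnotesize $w$};
\node at (9.2,1.1) {\footnotesize $r$};
\node at (2.2,-0.3) {\footnotesize $jB$};
\node at (10.2,-0.3) {\footnotesize $(j+1)B$};
\end{tikzpicture}
\caption{The base-$q$ digits of a vertex $\langle x,\omega\rangle$ near a special block $j$, least significant digits on the left. The block occupies the positions from $jB$ to $(j+1)B-1$. Its first $k$ positions absorb the carries from the lower blocks, and the window of length $w$ holds either $0$ or the vertex $\langle\xi,\omega\rangle$ of the witness. The runs of $r$ zeros on either side of the window allow $f$ to be factored.}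
\label{fig:block}
\end{figure}

\begin{proof}
Let $K\ge0$ be an integer, to be chosen at the end. The cubes $Q_X=[q^{KB}]^{s+1}+q^{KB}X$, $X\in\mathbb{Z}^{s+1}$, partition $\mathbb{Z}^{s+1}$. In a cube the low $KB$ digits of all coordinates are free and independent, which is what the switching argument needs. Call a cube \emph{good} if it is contained in $\Omega_N$.

\emph{Step 1: few points of $\Omega_N$ lie outside good cubes.} Let $x\in\Omega_N$ lie in a cube that is not good. Then there are $x'$ in the same cube and $\omega$ with $\langle x',\omega\rangle\notin[N]$. The coordinates of $x$ and $x'$ differ by less than $q^{KB}$, so $|\langle x,\omega\rangle-\langle x',\omega\rangle|<(s+1)q^{KB}$, and the integer $\langle x,\omega\rangle\in[N]$ lies in $[0,(s+1)q^{KB})$ or in $[N-(s+1)q^{KB},N)$. For fixed $\omega$, the point $x$ is determined by $\langle x,\omega\rangle$ and $x_1,\dots,x_s$, and $|x_i|<N$. By Lemma~\ref{lem:count}, the number of such $x$ is at most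
\[
2^s\cdot2(s+1)q^{KB}\cdot(2N)^s\le2^{2s+1}(s+1)^{s+2}\,\frac{q^{KB}}{N}\,|\Omega_N| .
\]

\emph{Step 2: switching one block.} Fix a good cube $Q_X$. It contains $q^{KB}X$, so all vertices of $X$ are nonnegative, although $X$ may have negative coordinates. The points of $Q_X$ are
\[
x=\sum_{j<K}q^{jB}b_j+q^{KB}X,\qquad b_0,\dots,b_{K-1}\in[q^B]^{s+1},
\]
and $x\leftrightarrow(b_0,\dots,b_{K-1})$ is a bijection. The point $q^{k+r}\xi$ lies in $[q^B]^{s+1}$ because $\xi_i<q^w$, and it is not $0$ because $W_f(0)=1\ne W$. Call the block $j$ \emph{special} for $x$ if $b_j=\varepsilon_jq^{k+r}\xi$ with $\varepsilon_j\in\{0,1\}$. For such a block put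
\[
x^-=\sum_{i<j}q^{iB}b_i,\qquad x^+=\sum_{j<i<K}q^{(i-j-1)B}b_i+q^{(K-j-1)B}X .
\]
Since $(j+1)B=(jB+k+r)+(w+r)$, we have
\[
x=x^-+q^{(jB+k)+r}\big(\varepsilon_j\xi+q^{w+r}x^+\big).
\]
The coordinates of $x^-$ lie in $[q^{jB}]$, so its vertices lie between $0$ and $(s+1)(q^{jB}-1)<q^{jB+k}$. The vertices of $\varepsilon_j\xi$ lie in $[q^w]$. The vertices of $x^+$ are nonnegative, because those of $X$ and of each $b_i$ are. Lemma~\ref{lem:split}, applied with $t=jB+k$ and then with $t=w$, gives
\[
W_f(x)=W_f(x^-)\,W_f(\varepsilon_j\xi)\,W_f(x^+)=W^{\varepsilon_j}\,W_f(x^-)W_f(x^+),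
\]
where we used $W_f(0)=1$ for $\varepsilon_j=0$. The points $x^\pm$ do not depend on $\varepsilon_j$. Hence $W_f(x)=W^{\varepsilon_j}W_f(x')$, where $x'$ is obtained from $x$ by replacing $b_j$ with $0$.

\emph{Step 3: the average over a good cube is at most $\delta^K$ in modulus.} Let $J(x)$ be the set of special blocks of $x$. Place two points of $Q_X$ in the same class if they have the same set $J$ and the same $b_j$ for all $j\notin J$. A class has $2^{|J|}$ elements, parametrized by $\varepsilon\in\{0,1\}^J$. Let $x^0$ be the element with $\varepsilon=0$. Step 2 moves within the class, and applying it once for each $j\in J$ gives $W_f(x)=W^{\sum_{j\in J}\varepsilon_j}W_f(x^0)$. So the average of $W_f$ over the class has modulus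
\[
|W_f(x^0)|\prod_{j\in J}\Big|\frac{1+W}{2}\Big|\le\rho^{|J|}.
\]
Averaging over the classes, weighted by their sizes, we get $|\mathbb{E}_{x\in Q_X}W_f(x)|\le\mathbb{E}_{x\in Q_X}\rho^{|J(x)|}$. For $x$ uniform in $Q_X$ the $b_j$ are independent and uniform, so each block is special with probability $p=2q^{-B(s+1)}$, independently. Therefore $\mathbb{E}_{x\in Q_X}\rho^{|J(x)|}=(1-p+p\rho)^K=\delta^K$.

\emph{Step 4: choice of $K$.} The good cubes contain at most $|\Omega_N|$ points in total, and $|W_f|\le1$ on the remaining points. By \eqref{eq:average},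
\[
\|f\|_{U^s[N]}^{2^s}\le\delta^K+2^{2s+1}(s+1)^{s+2}\,q^{KB}/N .
\]
Take $K=\lfloor\log_qN/(2B)\rfloor$. Then $q^{KB}/N\le N^{-1/2}$ and $\delta^K\le\delta^{-1}\delta^{\log_qN/(2B)}=\delta^{-1}N^{-\gamma}$. Since $B\ge2$ and $s+1\ge2$, we have $\delta\ge1-2\cdot2^{-4}=7/8$. Hence $\delta^{-1}\le2$ and $\gamma\le\log_2(8/7)/4<1/2$, so that $N^{-1/2}\le N^{-\gamma}$.
\end{proof}

\begin{remark}
The identity \eqref{eq:qm} enters only in Step 2, and the bound $|f|\le1$ only through $|W_f|\le1$. For $f=\tau$, $s=2$, $\xi=(0,1,1)$ one may take $\rho=0$ and $k=w=2$, which recovers $B=4$ and $\delta=1-2^{-11}$ from Section~\ref{sec:model}. The exponent is small because special blocks are rare, but they occur with a fixed positive frequency, and that is all that power decay requires.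
\end{remark}

\section{Sequences without a witness}\label{sec:rigid}

\begin{proposition}\label{prop:rigid}
Let $f\colon\mathbb{N}_0\to\mathbb{D}$ satisfy \eqref{eq:qm} and $f(0)=1$. Suppose that for some $s\ge1$ we have $W_f(x)=1$ for all $x\in\mathbb{N}_0^{s+1}$. Then $f=\chi_a$ for some $a\in\mathbb{Z}$.
\end{proposition}

\begin{proof}
We show in turn that $f$ is a polynomial phase, that it is periodic, and that it is a character. The hypothesis on $W_f$ is used in the first step only.

\emph{Step 1: $f=e(P)$ for a polynomial $P$.} If a product of elements of $\mathbb{D}$ equals $1$, every factor has modulus $1$. Since $f(n)$ is a factor of $W_f(n,1,\dots,1)$, we have $|f|=1$. Write $f=e(\theta)$ with $\theta\colon\mathbb{N}_0\to\mathbb{R}$ and $\theta(0)=0$, and let $\Delta\theta(n)=\theta(n+1)-\theta(n)$. The vertices of $(n,1,\dots,1)$ are the numbers $n+|\omega|$, so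
\[
1=W_f(n,1,\dots,1)=e\Big(\sum_{i=0}^s(-1)^i\binom si\theta(n+i)\Big)=e\big((-1)^s\Delta^s\theta(n)\big).
\]
Thus $\Delta^s\theta$ is integer-valued, and so are its differences: $\Delta^i\theta(0)\in\mathbb{Z}$ for all $i\ge s$. Newton's formula $\theta(n)=\sum_{i=0}^n\binom ni\Delta^i\theta(0)$ holds for every function on $\mathbb{N}_0$; it is the binomial expansion of the $n$-fold shift $(1+\Delta)^n$. The terms with $i\ge s$ are integers, so $f(n)=e(P(n))$ with
\[
P(n)=\sum_{i<s}\Delta^i\theta(0)\binom ni=\sum_{1\le i<s}p_in^i,\qquad p_i\in\mathbb{R},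
\]
where the constant term is $\theta(0)=0$.

\emph{Step 2: $f$ is periodic.} By Lemma~\ref{lem:basic}(c), the polynomial $R(n)=P(qn)-P(n)=\sum_{1\le i<s}p_i(q^i-1)n^i$ takes integer values on $\mathbb{N}_0$. By Lagrange interpolation at $0,\dots,s-1$, it equals $\sum_{j<s}R(j)\prod_{i<s,\,i\ne j}\frac{n-i}{j-i}$, which has rational coefficients. As $q^i-1\ne0$ for $i\ge1$, all $p_i$ are rational. Let $M\ge1$ be a common denominator. Since $M$ divides $(n+M)^i-n^i$, the number $P(n+M)-P(n)$ is an integer, and $f(n+M)=f(n)$ for all $n$.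

\emph{Step 3: $f$ is a character.} Periodicity removes the restriction on $m$ in \eqref{eq:qm}. Choose $t$ with $q^t\ge M$ and put $E=q^{t+r}$. For $m,n\in\mathbb{N}_0$, let $m_0\in[M]$ be the residue of $m$ modulo $M$. Then
\[
f(m+En)=f(m_0+En)=f(m_0)f(n)=f(m)f(n).
\]
In particular $f(En)=f(n)$ for all $n$, and so
\[
f(m+n)=f(Em+En)=f(Em)f(n)=f(m)f(n).
\]
Hence $f(n)=f(1)^n$. From $f(q)=f(1)$ and $|f(1)|=1$ we get $f(1)^{q-1}=1$, so $f(1)=e(a/(q-1))$ for some $a$ and $f=\chi_a$.
\end{proof}

\begin{remark}
Step 3 needs more than the relation $f(qn)=f(n)$. For $q=2$ the periodic polynomial phase $f(n)=e(n^2/3)$ satisfies $f(2n)=e(4n^2/3)=f(n)$, but it is not the constant $1$.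
\end{remark}

\begin{proof}[Proof of Theorem~\ref{thm:dichotomy}]
Let $f=\chi_a$ and $s\ge2$. Then $f=e(P)$ with $P$ of degree at most $1\le s-1$, so $W_f\equiv1$ by Lemma~\ref{lem:norm}(b) and the norm is $1$ by \eqref{eq:average}. In particular (ii) fails, so (i) and (ii) exclude each other. Now let $f\ne\chi_a$ for all $a$. If $f\equiv0$, then (ii) holds trivially. Otherwise $f(0)=1$ by Lemma~\ref{lem:basic}(b). For each $s\ge1$, Proposition~\ref{prop:rigid} provides a witness, and Proposition~\ref{prop:witness} gives $\|f\|_{U^s[N]}\le C_sN^{-\gamma/2^s}$ with $C_s$ as in Theorem~\ref{thm:uniform}.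
\end{proof}

\section{A uniform exponent}\label{sec:uniform}

Fix $q,r,s,c$. By Lemma~\ref{lem:basic}(a) we may assume $r\ge1$, and the sequence $f\equiv0$ needs no argument. Let $\mathcal{F}$ be the set of $f\colon\mathbb{N}_0\to\mathbb{D}$ with $f(0)=1$ that satisfy \eqref{eq:qm} with parameter $r$, with the topology of pointwise convergence. The product space $\mathbb{D}^{\mathbb{N}_0}$ is compact, and it is metrizable by $\sum_n2^{-n}|f(n)-g(n)|$. Each instance of \eqref{eq:qm} is a closed condition on three values of $f$, so $\mathcal{F}$ is compact and metrizable. Let $\mathcal{G}\subset\mathcal{F}$ be the set of those $f$ that satisfy \eqref{eq:hyp}.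

A witness involves finitely many values of $f$, so it remains a witness for all nearby sequences. Compactness therefore gives one exponent for every closed subset of $\mathcal{F}$ that avoids the characters. The difficulty is that $\mathcal{G}$ is defined by an asymptotic condition whose constant depends on $f$. Such a condition does not obviously survive pointwise limits, and we must show that elements of $\mathcal{G}$ cannot approach a character.

The case of parameter $0$ shows why this is true. If $g(0)=1$ and $g(d+qn)=g(d)g(n)$ for all digits $d<q$, then $\mathbb{E}_{n<q^L}g(n)=\sigma^L$ with $\sigma=\mathbb{E}_{d<q}g(d)$. The bound $O(q^{-cL})$, with any constant, is equivalent to $|\sigma|\le q^{-c}$, a closed condition that fails near $g\equiv1$. In terms of the generating function $\sum_L\sigma^Lz^L=1/(1-\sigma z)$: if $g$ is close to $1$ there is a pole close to $z=1$, while the decay excludes poles in $|z|<q^c$. For $r\ge1$ we can cut an expansion only at a run of $r$ zeros. Cutting at the first such run gives a substitute for the relation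 between consecutive averages.

\subsection*{The renewal equation}
For $g\in\mathcal{F}$ let $u_L(g)=\mathbb{E}_{n<q^L}g(n)$. Identify $n<q^L$ with its string of $L$ digits $d_0d_1\cdots d_{L-1}$, least significant first and padded with zeros. The \emph{first run ends at $k$} if $k\ge r$ is the least integer with $d_{k-r}=\dots=d_{k-1}=0$. Put
\[
\phi_k(g)=q^{-k}\sum_mg(m)\quad(k\ge r),\qquad\psi_L(g)=q^{-L}\sum_ng(n)\quad(L\ge0),
\]
where $m$ ranges over the strings of length $k$ whose first run ends at $k$, and $n$ over the strings of length $L$ with no run of $r$ zeros. Let $R=(1-q^{-r})^{-1/r}>1$.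

\begin{lemma}\label{lem:renewal}
For $g\in\mathcal{F}$ we have $|\phi_k(g)|\le R^{r+1-k}$ and $|\psi_L(g)|\le R^{r-L}$, so $\Phi_g(z)=\sum_{k\ge r}\phi_k(g)z^k$ and $\Psi_g(z)=\sum_{L\ge0}\psi_L(g)z^L$ are analytic in $|z|<R$. With $U_g(z)=\sum_{L\ge0}u_L(g)z^L$,
\begin{equation}\label{eq:renewal}
U_g(z)\big(1-\Phi_g(z)\big)=\Psi_g(z)\qquad(|z|<1).
\end{equation}
If $g_i\to g$ in $\mathcal{F}$, then $\Phi_{g_i}\to\Phi_g$ and $\Psi_{g_i}\to\Psi_g$ uniformly on compact subsets of $|z|<R$.
\end{lemma}

\begin{proof}
Cut a string of length $L$ into $\lfloor L/r\rfloor$ consecutive groups of $r$ digits and a remainder. If the string has no run of $r$ zeros, no group is zero. So the proportion of such strings is at most $(1-q^{-r})^{\lfloor L/r\rfloor}=R^{-r\lfloor L/r\rfloor}\le R^{r-L}$, which bounds $|\psi_L(g)|$. If the first run ends at $k$, the first $k-1$ digits contain no run, so $|\phi_k(g)|\le R^{r-(k-1)}$.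

Sort the strings of length $L$ by the end $k$ of the first run. Those without a run contribute $\psi_L(g)$ to $u_L(g)$. Whether the first run ends at $k\le L$ depends only on the first $k$ digits. These strings are therefore the numbers $n=m+q^kn'$, with $m$ as in the definition of $\phi_k$ and $n'\in[q^{L-k}]$ arbitrary. The last $r$ of the $k$ digits of $m$ vanish, so $m<q^{k-r}$, and \eqref{eq:qm} with $t=k-r$ gives $g(n)=g(m)g(n')$. Hence
\[
u_L(g)=\sum_{k=r}^L\phi_k(g)\,u_{L-k}(g)+\psi_L(g)\qquad(L\ge0).
\]
Since $|u_L(g)|\le1$, we may multiply by $z^L$ and sum for $|z|<1$, which gives \eqref{eq:renewal}.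

Each coefficient $\phi_k(g)$, $\psi_L(g)$ is a finite sum of values of $g$, so it converges along $g_i\to g$. On a disc $|z|\le R'<R$ the tails of the series are bounded by tails of $R^{r+1}\sum_k(R'/R)^k$, uniformly in $g$. The uniform convergence follows.
\end{proof}

For the constant sequence $g=1$ we have $U_1(z)=1/(1-z)$, so \eqref{eq:renewal} and the identity theorem give
\begin{equation}\label{eq:constant}
1-\Phi_1(z)=(1-z)\Psi_1(z)\qquad(|z|<R).
\end{equation}
The coefficients of $\Psi_1$ are nonnegative, and $\psi_0(1)=1$ because the empty string has no run when $r\ge1$. Hence $\Psi_1(1)>0$. For $r=1$, for instance, $\phi_k(1)=(q-1)^{k-1}q^{-k}$ and $\psi_L(1)=(q-1)^Lq^{-L}$, so $\Phi_1(z)=z/(q-(q-1)z)$ and $\Psi_1(z)=q/(q-(q-1)z)$. The point of \eqref{eq:renewal} is that $U_g=\Psi_g/(1-\Phi_g)$ continues beyond the unit circle, where pointwise convergence of $g_i$ gives no direct control of $U_{g_i}$, and that numerator and denominator depend continuously on $g$ there.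

\begin{lemma}\label{lem:closure}
The closure $\overline{\mathcal{G}}$ of $\mathcal{G}$ in $\mathcal{F}$ contains no character $\chi_a$.
\end{lemma}

\begin{proof}
Suppose that $f_i\in\mathcal{G}$ and $f_i\to\chi_a$ with $a\in\{0,\dots,q-2\}$. Put $g_i=f_i\overline{\chi_a}$. Then $g_i\in\mathcal{F}$ by Lemma~\ref{lem:basic}(d), $g_i\to1$, and $u_L(g_i)=O_i(q^{-cL})$ by \eqref{eq:hyp}. Choose $\eta>0$ with $1+\eta<\min(R,q^c)$ such that $\Psi_1$ has no zero in the closed disc $D=\{z:|z-1|\le\eta\}$.

We use Hurwitz's theorem in the following form: if analytic functions $F_i$ converge uniformly to $F$ on a neighborhood of a closed disc, and $F$ vanishes at the center but nowhere on the boundary circle, then $F_i$ has a zero in the disc for all large $i$. (Otherwise the maximum principle for $1/F_i$ bounds $|F_i|$ at the center below by its minimum on the circle, along a subsequence, and the limit gives a contradiction.) By \eqref{eq:constant}, $F=1-\Phi_1$ vanishes at $1$ and nowhere else in $D$. By Lemma~\ref{lem:renewal}, $1-\Phi_{g_i}\to F$ uniformly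 near $D$. So for large $i$ there is $z_i\in D$ with $\Phi_{g_i}(z_i)=1$. Also $\Psi_{g_i}\to\Psi_1$ uniformly on $D$, where $|\Psi_1|$ has a positive lower bound, so $\Psi_{g_i}(z_i)\ne0$ for large $i$.

On the other hand, $u_L(g_i)=O_i(q^{-cL})$ means that $U_{g_i}$ is analytic in $|z|<q^c$, whatever the implied constant. By the identity theorem, \eqref{eq:renewal} for $g_i$ holds in $|z|<\min(R,q^c)$, which contains $D$. At $z=z_i$ it gives $\Psi_{g_i}(z_i)=U_{g_i}(z_i)\cdot0=0$, a contradiction.
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:uniform}]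
If $\mathcal{G}$ is empty, any $c_s>0$ will do. Otherwise let $f\in\overline{\mathcal{G}}$. By Lemma~\ref{lem:closure} and Proposition~\ref{prop:rigid}, there is $\xi_f\in\mathbb{N}_0^{s+1}$ with $W_f(\xi_f)\ne1$. Choose $\rho_f$ with $|1+W_f(\xi_f)|/2<\rho_f<1$. The map $g\mapsto W_g(\xi_f)$ is continuous on $\mathcal{F}$, so
\[
\mathcal{V}_f=\{g\in\mathcal{F}:|1+W_g(\xi_f)|/2<\rho_f\}
\]
is an open neighborhood of $f$. For $g\in\mathcal{V}_f$ we have $W_g(\xi_f)\ne1$, and Proposition~\ref{prop:witness} applies to $g$ with $\xi=\xi_f$, $\rho=\rho_f$ and the least admissible $k,w$. The resulting exponent $\gamma_f$ is the same for all $g\in\mathcal{V}_f$. The set $\overline{\mathcal{G}}$ is compact, so it is covered by finitely many sets $\mathcal{V}_{f_1},\dots,\mathcal{V}_{f_l}$. The set $\mathcal{G}$ is determined by $q,r,c$, and the cover was chosen in terms of $\mathcal{G}$ and $s$ only. So $c_s=2^{-s}\min_{j\le l}\gamma_{f_j}$ depends only on $q,r,s,c$, and $\|g\|_{U^s[N]}\le C_sN^{-c_s}$ for all $g\in\mathcal{G}$ and $N\ge1$.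
\end{proof}

The hypothesis \eqref{eq:hyp} is used only in Lemma~\ref{lem:closure}. Because of the compactness argument, the proof gives no explicit value of $c_s(q,r,s,c)$.

\section{Equivalences and sharpness}\label{sec:sharp}

\begin{proof}[Proof of Theorem~\ref{thm:sharp}]
(a) Theorem~\ref{thm:dichotomy} gives (1)$\Rightarrow$(2), and (2)$\Rightarrow$(3) is trivial. Inequality \eqref{eq:mean} with $s=d+1$ gives (2)$\Rightarrow$(5), and the case $d=1$ of (5) contains (4). It remains to show that each of (3) and (4) implies (1). If $f=\chi_a$, then $\|f\|_{U^s[N]}=1$ for all $s\ge2$ and $|\mathbb{E}_{n<N}f(n)e(-an/(q-1))|=1$, so both (3) and (4) fail.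

(b) Keep only the term $h'=0$ in the first sum of \eqref{eq:recursion}. As $s-1\ge1$, half of the factors of $g_0(n)$ are $f_N(n)$ and half are $\overline{f_N(n)}$, so $g_0=|f_N|^{2^{s-1}}=1_{[N]}$ and $\Lambda_s\ge N^2$. By Lemma~\ref{lem:count}, $\|f\|_{U^s[N]}^{2^s}\ge N^2/(2^sN^{s+1})=2^{-s}N^{1-s}$.

(c) We use the sequences $f_\beta(n)=e(\beta s_q(n))$, which have parameter $0$ and tend to $\chi_0=1$ pointwise as $\beta\to0$. For $0<\beta<1/(q-1)$ the number $f_\beta(1)=e(\beta)$ is not a $(q-1)$-st root of unity, so $f_\beta\ne\chi_a$ for all $a$. The $L$ digits of a uniform $n<q^L$ are independent and uniform, so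
\[
\mathbb{E}_{n<q^L}f_\beta(n)=\sigma(\beta)^L,\qquad\sigma(\beta)=\frac1q\sum_{d<q}e(\beta d).
\]
Since $\sigma(\beta)\to1$ as $\beta\to0$, the number $\kappa(\beta)=\log_q(1/|\sigma(\beta)|)$ is defined for small $\beta$ and tends to $0$. By \eqref{eq:mean} with $P=0$ and $N=q^L$,
\[
\|f_\beta\|_{U^s[N]}\ge\tfrac12|\sigma(\beta)|^L=\tfrac12N^{-\kappa(\beta)} .
\]
A bound $\|f_\beta\|_{U^s[N]}\ll_\beta N^{-c_s}$ therefore forces $c_s\le\kappa(\beta)$. If it held for all small $\beta>0$, then $c_s\le0$.
\end{proof}

\begin{remark}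
By part (a), each $f_\beta$ in the proof of (c) satisfies \eqref{eq:hyp} with some $c>0$, and the case $a=0$ shows that $c\le\kappa(\beta)$. So along this family the admissible $c$ tends to $0$, in accordance with Theorem~\ref{thm:uniform}. The restriction $s\ge2$ in (3) cannot be dropped when $q\ge3$: summing a geometric progression gives $\|\chi_1\|_{U^1[N]}=|\mathbb{E}_{n<N}\chi_1(n)|\ll1/N$.
\end{remark}

\begin{thebibliography}{1}

\bibitem{FK}
Aihua Fan and Jakub Konieczny, \emph{On uniformity of $q$-multiplicative sequences}, arXiv:1806.04267 (2018).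

\end{thebibliography}
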